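# Packing colorings whose class sizes cannot be put in order

## 1. The threshold $j\ge 2i$ for comparing two color classes

Throughout, $n_k$ is the number of vertices that receive color $k$.

**Theorem A.** For every $p\ge 3$ there is a connected finite graph $G$ with $\chi_\rho(G)=2p+3$ in which every optimal packing coloring has $n_2=2<p=n_3$. Hence no optimal packing coloring of $G$ has a non-increasing sequence $n_1,n_2,\dots,n_{\chi_\rho(G)}$.

**Theorem B.** Every finite graph $G$ has an optimal packing coloring with $n_i\ge n_j$ simultaneously for all $i,j\le \chi_\rho(G)$ with $j\ge 2i$. In particular, $n_1\ge n_j$ for all $j$.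

**Theorem C.** For every $i\ge 2$ there is a connected graph with $\chi_\rho\ge 2i$ in which every optimal packing coloring satisfies $n_i<n_j$ for all $j$ with $i<j<2i$.

**Corollary.** Let $1\le i<j$. Every graph with $\chi_\rho\ge j$ has an optimal packing coloring with $n_i\ge n_j$ if and only if $j\ge 2i$.

Let us unpack this. Graphs are finite and simple, $d(u,v)$ is the length of a shortest path, and $d(u,v)=\infty$ if $u$ and $v$ lie in different components.

**Definition.** A *packing coloring* of $G$ assigns to each vertex a positive integer, its color, so that any two distinct vertices of color $k$ are at distance at least $k+1$. The least number of colors in a packing coloring is the *packing chromatic number* $\chi_\rho(G)$. An *optimal* packing coloring is one that uses the colors $1,2,\dots,\chi_\rho(G)$. We write $V_k$ for the set of vertices of color $k$, so $n_k=|V_k|$.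

**Definition.** A *$k$-packing* is a set of vertices with pairwise distances at least $k+1$. So a packing coloring is a partition of the vertex set into sets $V_1,V_2,\dots$ in which each $V_k$ is a $k$-packing. A $1$-packing is an independent set. In the path with vertices $1,2,3,4$ in order, $\{1,4\}$ is a $2$-packing but not a $3$-packing.

If $i<j$, then a $j$-packing is also an $i$-packing. So a class may always be moved as a whole to a smaller unused color. Two consequences will be used freely. First, optimal colorings exist: take a packing coloring with the fewest colors and rename its colors, in increasing order, as $1,2,\dots$; no color goes up. Second, a packing coloring with values in $\{1,\dots,\chi_\rho(G)\}$ uses every one of these colors, since otherwise it would use fewer than $\chi_\rho(G)$.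

Large colors are harder to repeat than small ones, so one expects small colors to be used more often. The question, posed in Petr Gregor, Jaka Kranjc, Borut Lužar and Kenny Štorgel, "Packing coloring of hypercubes with extended Hamming codes", arXiv:2312.14576 (2023), asks whether this can always be arranged: does every finite graph have at least one optimal packing coloring with $n_1\ge n_2\ge\dots\ge n_{\chi_\rho(G)}$?

Theorem A says no, already because of colors $2$ and $3$. Theorems B and C say which single comparisons are safe: color $i$ can be made at least as frequent as color $j$ when $j\ge 2i$, all these comparisons hold in one and the same coloring, and every other pair $i<j$ fails on some graph.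

The Corollary follows from the theorems. If $j\ge 2i$, use Theorem B. If $i<j<2i$, then $i\ge2$, and the graph of Theorem C has $\chi_\rho\ge 2i>j$ while each of its optimal colorings has $n_i<n_j$.

## 2. Paths, stars and subdivided stars

**Complete graphs and stars.** In a complete graph all vertices have different colors, so every $n_k$ is $1$. In a star with $p\ge2$ leaves, give the leaves color $1$ and the center color $2$. This is optimal, because one color does not suffice, and $(n_1,n_2)=(p,1)$.

**The path $1,2,3,4$.** Two colors do not suffice: with $V_2\subseteq\{1,4\}$ the adjacent vertices $2,3$ would both have color $1$, and any other choice of $V_2$ has at most one vertex, leaving three vertices of the path for $V_1$, two of which are adjacent. So $\chi_\rho=3$. The colors $1,2,1,3$ along the path give the sequence $(2,1,1)$. The colors $2,1,3,2$ are also optimal and give $(1,2,1)$. So an optimal coloring need not be ordered, and the question really is about existence. The bad coloring is easy to repair: vertex $4$ is not adjacent to vertex $2$, the only vertex of color $1$, so recolor it with $1$.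

**The subdivided star.** Let $p\ge 3$. Take a center $z$, middle vertices $m_1,\dots,m_p$ adjacent to $z$, and ends $x_1,\dots,x_p$ with $x_s$ adjacent to $m_s$. Two colors do not suffice. Indeed, the $m_s$ are pairwise at distance $2$, so at most one of them has color $2$, and some $m_s$ has color $1$. Then its neighbors $z$ and $x_s$ both have color $2$, although they are at distance $2$. Three colors suffice: the $x_s$ are pairwise at distance $4$, so we may take
$$m_s\mapsto 1,\qquad z\mapsto 2,\qquad x_s\mapsto 3,$$
with sequence $(p,1,p)$. So $\chi_\rho=3$. Here no vertex of color $3$ can be recolored with $2$, since all of them are within distance $2$ of $z$. But exchanging colors $2$ and $3$ is allowed and gives $(p,p,1)$.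

So there are two natural repairs: move one vertex down, or exchange two classes. We now see how far each of them goes.

## 3. Moving one vertex from color $j$ to color $i$

**Proof of Theorem B.**

**Step 1.** *We choose a coloring in which no downward move is possible.* Among all optimal packing colorings of $G$, take one for which the sum of the colors of all vertices is smallest.

**Step 2.** *We show that a violated inequality would allow a downward move.* Suppose $j\ge 2i$, $j\le \chi_\rho(G)$ and $n_j>n_i$. Let $u\in V_i$. At most one vertex of $V_j$ is within distance $i$ of $u$: two such vertices would be at distance at most $2i\le j$, while vertices of color $j$ are at distance at least $j+1$. So at most $n_i$ vertices of $V_j$ are within distance $i$ of $V_i$. As $n_j>n_i$, some $v\in V_j$ is at distance greater than $i$ from every vertex of $V_i$.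

**Step 3.** *We make the move and reach a contradiction.* Recolor $v$ with $i$. The result is a packing coloring with values in $\{1,\dots,\chi_\rho(G)\}$, hence optimal. Its sum of colors is smaller by $j-i>0$. This contradicts Step 1. So $n_i\ge n_j$ for all pairs $i,j\le\chi_\rho(G)$ with $j\ge 2i$ at once. With $i=1$ this covers every $j\ge2$, and $n_1\ge n_1$ is trivial. $\square$

**A consequence for small diameter.** If $G$ is connected of diameter at most $3$, then each color $k\ge3$ occurs at most once. In a coloring from Theorem B we have $n_1\ge n_2$, and all used colors $k\ge 3$ have $n_k=1$. So the sequence is non-increasing, and a connected graph that answers the question in the negative has diameter at least $4$. The graph in Section 5 has diameter exactly $4$.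

**Where the argument stops.** For $j<2i$ the sentence "at most one vertex of $V_j$ is within distance $i$ of $u$" is false. Two vertices of color $j$ may be at distance $j+1\le 2i$, with $u$ within distance $i$ of both. In the subdivided star, with $(i,j)=(2,3)$, the single vertex $z$ of color $2$ blocks all $p$ vertices of color $3$.

**What exchanging classes gives.** If $i<j$ and $V_i$ happens to be a $j$-packing, then colors $i$ and $j$ may be exchanged. In particular, suppose some optimal coloring has $n_2=1<n_3$. Exchanging colors $2$ and $3$ gives an optimal coloring with $n_2>n_3$. So in a graph in which every optimal coloring has $n_2<n_3$, the class $V_2$ of every optimal coloring contains two vertices at distance exactly $3$; otherwise $V_2$ would be a $3$-packing.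

## 4. Diameter $t+1$ turns coloring into covering

To prove that no optimal coloring is ordered, we need control over all optimal colorings. The following lemma provides it: if the diameter is at most $t+1$, then colors above $t$ cannot be repeated, and an optimal coloring is one that covers as many vertices as possible with colors $1,\dots,t$.

**Lemma 0.** Let $G$ have $N$ vertices and diameter at most $t+1$. Let $M$ be the maximum of $|V_1|+\dots+|V_t|$ over families of disjoint sets in which each $V_k$ is a $k$-packing (empty sets are allowed). Suppose $M<N$. Then
$$\chi_\rho(G)=N-M+t, \tag{1}$$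
and every optimal packing coloring satisfies $n_1+\dots+n_t=M$.

*Proof.* *Upper bound.* Take a family that attains $M$ and give the $N-M$ remaining vertices distinct colors $t+1,t+2,\dots,t+N-M$. This is a packing coloring with at most $N-M+t$ colors.

*Lower bound.* Consider an optimal coloring and put $f=n_1+\dots+n_t$, where $n_k=0$ for $k>\chi_\rho(G)$. Then $f\le M<N$, so some vertex has a color above $t$, and $\chi_\rho(G)>t$. A color $k\ge t+1$ occurs at most once, because two vertices of color $k$ would be at distance at least $t+2$. The $N-f$ vertices with color above $t$ therefore have distinct colors among $t+1,\dots,\chi_\rho(G)$, and so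
$$N-f\le \chi_\rho(G)-t\le N-M .$$
Hence $f\ge M$, so $f=M$, and the displayed chain is a chain of equalities. $\square$

In a complete graph on $N\ge3$ vertices with $t=1$ we have $M=1$, and (1) gives $\chi_\rho=N-1+1=N$, as it should.

## 5. A graph of diameter $4$ with $n_2=2$ and $n_3=p$

We take $t=3$ in Lemma 0. By Section 3, color $2$ should sit on two vertices at distance exactly $3$. The plan is this. Two edges $a_1a_2$ and $b_1b_2$ are to be covered completely, which takes one vertex of color $1$ and one of color $2$ on each. Elsewhere there are $p$ blocks, and in each of them one vertex should have color $3$. If color $2$ moves into the blocks, it loses two vertices at the edges, and we arrange that it gains at most one, because the good places in the blocks are already used by color $3$.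

**Construction.** Let $p\ge3$ and $m\ge 3$. The vertices are $a_1,a_2,b_1,b_2,z$ and, for $1\le s\le p$, vertices $w_s,y_s,x_s$ and a set $L_s$ of $m$ vertices. The edges are

* $a_1a_2$ and $b_1b_2$;
* from each of $a_1,a_2,z$ to all $w_s$;
* from each of $b_1,b_2,z$ to all $y_s$;
* for each $s$: $w_sy_s$, $w_sx_s$, $y_sx_s$, and from every vertex of $L_s$ to each of $w_s,y_s,x_s$.

Put $A=\{a_1,a_2\}$, $B=\{b_1,b_2\}$, $C_s=\{w_s,y_s,x_s\}$, $S_s=\{x_s\}\cup L_s$, $D_s=C_s\cup L_s$ and $W=\bigcup_s\{w_s,y_s\}$. The number of vertices is $N=pm+3p+5$.

**Step 1: distances.** *We find which pairs can share color $2$ or color $3$.*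

* Two vertices of the same $D_s$ are at distance at most $2$, since $w_s$ is adjacent to the rest of $D_s$.
* Each vertex of $A\cup B\cup\{z\}$ is within distance $2$ of each vertex of each $D_s$: it is adjacent to $w_s$ or to $y_s$, and both of these are adjacent to the rest of $D_s$. Also $z$ is at distance $2$ from $A$ (via $w_1$) and from $B$ (via $y_1$).
* If $a\in A$ and $b\in B$, then $d(a,b)=3$. There is the path $a,w_s,y_s,b$. The vertices are not adjacent, and $N(a)\subseteq A\cup\{w_1,\dots,w_p\}$ is disjoint from $N(b)\subseteq B\cup\{y_1,\dots,y_p\}$.
* Two vertices of $W$ are at distance at most $2$, via $z$.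
* Let $s\ne t$. A vertex of $\{w_s,y_s\}$ and a vertex of $S_t$ are at distance $3$. A path of length $3$ goes through $z$ and $w_t$. The distance is not smaller, since all neighbors of a vertex of $S_t$ lie in $D_t$, and a vertex of $\{w_s,y_s\}$ is not in $D_t$ and has no neighbor in $D_t$.
* Let $s\ne t$. A vertex of $S_s$ and a vertex of $S_t$ are at distance $4$: a path between them leaves $D_s$ from $\{w_s,y_s\}$ and enters $D_t$ through $\{w_t,y_t\}$, and these two sets are at distance exactly $2$.

So the graph is connected of diameter $4$. For a $3$-packing $V_3$ and a $2$-packing $V_2$ this gives: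

$$\text{if } |V_3|\ge2,\text{ then } V_3\subseteq\textstyle\bigcup_sS_s,\text{ with at most one vertex in each }S_s; \tag{2}$$

$$\begin{array}{l}\text{if } V_2\text{ meets }\bigcup_sD_s,\text{ then }V_2\subseteq\bigcup_sD_s,\text{ with at most one}\\ \text{vertex in each }D_s\text{ and at most one vertex in }W.\end{array}\tag{3}$$

**Step 2: the count in one block.** *We bound the number of vertices covered by three colors.* Let $V_1,V_2,V_3$ be disjoint, each $V_k$ a $k$-packing, and put $f=|V_1|+|V_2|+|V_3|$. Call a vertex covered if it is in $V_1\cup V_2\cup V_3$. Let $e_s$ be the number of vertices of $C_s$ in $V_2\cup V_3$, and let $c_0$ be the number of covered vertices in $A\cup B\cup\{z\}$.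

We claim that $D_s$ contains at most $m+e_s$ covered vertices. If $V_1\cap D_s\subseteq L_s$, then the covered vertices of $D_s$ are at most $m$ vertices of $L_s$ and the $e_s$ covered vertices of $C_s$. Otherwise $V_1$ contains a vertex of $C_s$. That vertex is adjacent to all other vertices of $D_s$, so $|V_1\cap D_s|=1$. Since any two vertices of $D_s$ are within distance $2$, each of $V_2,V_3$ has at most one vertex in $D_s$. So at most $3\le m$ vertices are covered. This proves the claim, and
$$f\le pm+\sum_s e_s+c_0. \tag{4}$$

**Step 3: color $2$ stays out of the blocks.** *We find the maximum in this case and what equality means.* Let $V_2\cap\bigcup_sD_s=\emptyset$. Then $e_s$ counts only vertices of color $3$ in $C_s$, so $e_s\le 1$. Also $c_0\le5$. By (4), $f\le pm+p+5$.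

Suppose equality holds. Then $e_s=1$ for every $s$, so color $3$ occurs in every $D_s$. Since $p\ge3$, (2) gives $V_3\subseteq\bigcup_sS_s$ and $|V_3|=p$. Moreover $c_0=5$, so all of $A\cup B\cup\{z\}$ is covered, and by colors $1$ and $2$ only. As $a_1a_2$ is an edge, $a_1$ and $a_2$ have different colors, so exactly one of them is in $V_2$. The same holds for $b_1,b_2$. Since $z$ is at distance $2$ from $A$, it is not in $V_2$. Hence $|V_2|=2$.

**Step 4: color $2$ enters the blocks.** *We show that the total is then smaller.* Let $V_2$ meet some $D_s$. By (3), $V_2\cap(A\cup B\cup\{z\})=\emptyset$ and $|V_2|\le p$. At most three vertices of $A\cup B\cup\{z\}$ have color $1$.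

* If $|V_3|\ge2$, then $V_3\subseteq\bigcup_sS_s$ by (2), so only color $1$ occurs on $A\cup B\cup\{z\}$ and $c_0\le 3$. The sum $\sum_se_s$ counts vertices of $V_2\cup V_3$ among the $p$ vertices $x_s$ and in $W$. In $W$ there is no vertex of $V_3$ and at most one of $V_2$. So $\sum_se_s\le p+1$ and $f\le pm+p+4$.
* If $|V_3|\le1$, then $\sum_se_s+c_0\le|V_2|+|V_3|+3\le p+4$, so again $f\le pm+p+4$.

**Step 5: the maximum is attained.** *We exhibit a family that attains it and apply Lemma 0.* Take
$$V_1=\bigcup_sL_s\cup\{a_1,b_1,z\},\qquad V_2=\{a_2,b_2\},\qquad V_3=\{x_1,\dots,x_p\}.$$
The set $V_1$ is independent, $d(a_2,b_2)=3$, and the $x_s$ are pairwise at distance $4$. The total is $pm+3+2+p=pm+p+5$. So $M=pm+p+5<N$. Lemma 0 with $t=3$ gives $\chi_\rho(G)=N-M+3=2p+3$, and every optimal coloring has $n_1+n_2+n_3=M$. By Step 4 it is not in the situation of Step 4, so it is in the equality case of Step 3: $n_2=2$ and $n_3=p\ge3$. This proves Theorem A. $\square$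

For $p=m=3$ there are $23$ vertices, $M=17$ and $\chi_\rho=9$. The family of Step 5, completed with single vertices, has the sequence $(12,2,3,1,1,1,1,1,1)$.

By Section 3, the value $n_2=2$ is the smallest possible for such an example. And since $p$ is arbitrary, the quotient $n_3/n_2=p/2$ can be forced to be as large as we like.

## 6. The graph for Theorem C: a body, leaves and branches

For $i=2$ the only $j$ with $i<j<2i$ is $3$, and Theorem A gives Theorem C, since $2p+3\ge4$. **From now on $i\ge3$.** We use Lemma 0 with $t=2i-1$, so the diameter should be at most $2i$. The plan has three ingredients.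

A central *body* $Z$ will have diameter $i+1$, and the only pairs at distance $i+1$ will be those between different ones of $i+1$ cliques $U_1,\dots,U_{i+1}$. So color $i$ can occur $i+1$ times in $Z$, once in each $U_c$, whereas each of the $i-1$ colors $i+1,\dots,2i-1$ can occur at most once. If color $i$ gives up the sets $U_c$, then the colors $i,\dots,2i-1$ together have at most $i$ vertices in $Z$. So color $i$ is worth more in $U$ than anything that could replace it.

There will be $p$ *branches*, each ending in a clique $B_s$ within distance $i$ of all of $U$. Once color $i$ is used in $U$, it is excluded from every $B_s$, and the sizes are chosen so that a branch with only colors below $2i$ must contain all of $i+1,\dots,2i-1$ in $B_s$.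

Finally, pendant *leaves* at the body make color $1$ unprofitable on $Z$.

**Construction.** Let
$$q=i+1,\qquad p\ge 2i-1,\qquad r=\left\lfloor\tfrac{i-3}{2}\right\rfloor .$$

*The skeleton $E_0$.* If $i$ is odd, $E_0$ consists of a vertex $z$ and $q$ paths of length $r$ that start at $z$ and are otherwise disjoint, with ends $e_1,\dots,e_q$. For $i=3$ we have $r=0$ and all $e_c=z$. If $i$ is even, $E_0$ consists of a clique $z_1,\dots,z_q$ and, at each $z_c$, a path of length $r$ with other end $e_c$. For $i=4$ we have $e_c=z_c$. The *hub* is $z$ for odd $i$ and $z_1$ for even $i$. Since $2r=i-3$ for odd $i$ and $2r+1=i-3$ for even $i$, we have for $c\ne c'$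
$$d_{E_0}(e_c,e_{c'})=i-3=\operatorname{diam}E_0. \tag{5}$$
Every vertex of $E_0$ is within $r$ of some $e_c$. The hub is at distance at least $r$ from every $e_c$.

*The body $Z=E\cup U\cup W$.* Replace each vertex $e$ of $E_0$ by a clique $E_e$ of size $2i$, and join two of these cliques completely if the corresponding vertices are adjacent in $E_0$. Let $E$ be the union of the $E_e$. For $c=1,\dots,q$ add a clique $U_c$ of size $2i$ and vertices $w_{s,c}$, $1\le s\le p$. Each $w_{s,c}$ is adjacent to all of $U_c$ and all of $E_{e_c}$. Put $U=\bigcup_cU_c$, $W_c=\{w_{1,c},\dots,w_{p,c}\}$ and $W=\bigcup_cW_c$.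

*Leaves.* Attach $2i$ pendant leaves to every vertex of $Z$.

*Branches $R_s$, $1\le s\le p$.*

* For $i=3$: $R_s=B_s$ is a clique of size $2i-2=4$, with a distinguished vertex $y_s$ that is adjacent to all $w_{s,c}$, $1\le c\le q$.
* For $i=4$: $R_s$ consists of a clique $B_s$ of size $2i-2=6$, with a distinguished vertex $y_s$, and vertices $v_{s,c}$, $1\le c\le q$, where $v_{s,c}$ is adjacent to $y_s$ and to $w_{s,c}$.
* For $i\ge5$: $R_s$ consists of a clique $B_s$ of size $2i-4$ and, for each $c$, a path $v^1_{s,c}v^2_{s,c}\cdots v^{i-2}_{s,c}$. Here $v^1_{s,c}$ is adjacent to all of $B_s$, and $v^{i-2}_{s,c}$ is adjacent to $w_{s,c}$.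

A vertex of $R_s\setminus B_s$ with second index $c$ is a *leg vertex of class $c$*. The only neighbors of $R_s$ outside $R_s$ are $w_{s,1},\dots,w_{s,q}$, and each of these has exactly one neighbor in $R_s$. The set $W$ is independent. The graph $G$ is connected.

**The case $i=3$, $p=5$, in words.** There is one clique $E$ on $6$ vertices, there are four cliques $U_1,\dots,U_4$ on $6$ vertices, and $20$ vertices $w_{s,c}$, where $w_{s,c}$ is joined to all of $U_c$ and all of $E$. Each of these $50$ vertices has $6$ leaves. There are five cliques $B_s$ on $4$ vertices, and one vertex $y_s$ of $B_s$ is joined to $w_{s,1},\dots,w_{s,4}$. Vertices of different $U_c$ are at distance $4$, via $W$, $E$, $W$.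

## 7. Distances in the body and along the branches

**Claim 1.** Distances in $G$ between vertices of $Z$ equal their distances in $G[Z]$.

*Proof.* *We show that a detour outside $Z$ can be replaced by a walk inside $Z$ that is not longer.* Consider a shortest path of $G$ between two vertices of $Z$ that leaves $Z$. It does not use leaves. So each portion outside $Z$ runs in one $R_s$, from $w_{s,c}$ to $w_{s,c'}$, and $c\ne c'$ since a shortest path repeats no vertex. The portion runs through $B_s$. Its length is at least $2(i-2)$: it is $2$ for $i=3$, $4$ for $i=4$, and $2(i-1)$ for $i\ge5$. Now $2(i-2)\ge i-1$ because $i\ge3$. By (5) there is a path in $Z$ from $w_{s,c}$ through $E_{e_c}$, $E$ and $E_{e_{c'}}$ to $w_{s,c'}$ of length $2+d_{E_0}(e_c,e_{c'})=i-1$. Replace the portion by it. $\square$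

**Claim 2.** Vertices of different cliques $U_c,U_{c'}$ are at distance exactly $i+1$. All other pairs in $Z$ are at distance at most $i$. More precisely, for any $c,c'$:

* $U_c$ and $W_{c'}$: at most $3+(i-3)=i$;
* $U$ and $E$: at most $2+(i-3)=i-1$;
* $W$ and $W$: at most $2+(i-3)=i-1$;
* $W$ and $E$: at most $1+(i-3)=i-2$;
* $E$ and $E$: at most $\max(1,i-3)$;
* two vertices of one $U_c$: at most $1$.

Further, if $u\in U_c$, $w\in W_c$ and $e\in E\setminus E_{e_c}$, then $d(u,e)=1+d(w,e)$. And $U_c\cup W_c\cup E_{e_c}$ lies within distance $2$ of each $w\in W_c$.

*Proof.* *We read all distances in $G[Z]$, which Claim 1 permits.* In $G[Z]$ the neighbors of $U_c$ outside $U_c$ are $W_c$, and the neighbors of a vertex of $W_c$ are $U_c\cup E_{e_c}$. So a path from $U_c$ to $U_{c'}$ passes through $W_c$, $E_{e_c}$, $E_{e_{c'}}$, $W_{c'}$, and by (5) a shortest one has length $2+(i-3)+2=i+1$. The bounds in the list come from the same routes and $\operatorname{diam}E_0=i-3$. For equal indices the distances are smaller still: $U_c$ and $W_c$ are at distance $1$, two vertices of $W_c$ are within $2\le i-1$, and $E_{e_c}$ is at distance $1$ from $W_c$ and $2$ from $U_c$.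

If $e\in E\setminus E_{e_c}$, then $i\ge4$ and the $e_c$ are distinct. A shortest path from $w\in W_c$ to $e$ goes at once to $E_{e_c}$ and then stays in $E$, since an excursion from $E$ into some $W_{c'}\cup U_{c'}$ must return to the clique $E_{e_{c'}}$ it came from. If $e\in E_{e'}$, this gives $d(w,e)=1+d_{E_0}(e_c,e')$ and $d(u,e)=2+d_{E_0}(e_c,e')$. The last statement is clear, since $w$ is adjacent to all of $U_c$ and $E_{e_c}$. $\square$

For a vertex $x$ of a branch let $h(x)$ be the distance from $x$ to the set $U\cup E$.

**Claim 3.** (a) Every vertex of $B_s$ is within $i$ of every vertex of $U_c$ and of $E_{e_c}$, for every $c$. It is within $i+1$ of every vertex of $W$ and within $i+r$ of every vertex of $E$.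

(b) Let $x$ be a leg vertex of class $c$ in $R_s$, and put $b=h(x)$. Then $b\le i-1$, every vertex of $U_c\cup E_{e_c}$ is within $b$ of $x$, and every vertex of $B_s$ is within $i-b$ of $x$.

(c) For $i\in\{3,4\}$: $h(y_s)=i-1$ and $h(x)=i$ for $x\in B_s\setminus\{y_s\}$. For $i\ge5$: $h(x)=i$ for $x\in B_s$, and $h(v^\delta_{s,c})=i-\delta$.

(d) If $x\in R_s$ and $x'\in R_t$ with $s\ne t$, then $d(x,x')\ge h(x)+h(x')$. If $x,x'\in R_s$, then a shortest path between them stays in $R_s$ or has length at least $h(x)+h(x')$.

(e) If $i\ge5$, then a vertex of $B_s$ and a vertex of the hub clique are at distance at least $i+r$.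

*Proof.* *All parts follow from the fact that a branch $R_s$ can be left only through the vertices $w_{s,c}$.*

For (c), a path from $R_s$ to $U\cup E$ leaves $R_s$ to some $w_{s,c}$ and needs one more step. So $h(x)$ is $1$ plus the length of a shortest path from $x$ through $R_s$ to some $w_{s,c}$. That length is: for $i=3$, $1$ from $y_s$ and $2$ from the rest of $B_s$; for $i=4$, $1$ from $v_{s,c}$, $2$ from $y_s$ and $3$ from the rest of $B_s$; for $i\ge5$, $i-1$ from $B_s$ and $i-1-\delta$ from $v^\delta_{s,c}$. This proves (c), and gives $h(v_{s,c})=2$ for $i=4$.

For (a), go from $x\in B_s$ along the leg of class $c$ (directly from $y_s$ if $i=3$) to $w_{s,c}$, and from there to any vertex of $U_c\cup E_{e_c}$. This takes at most $i$ steps. Every vertex of $W_c$ is adjacent to $U_c$, which gives $i+1$. Every vertex of $E_0$ is within $r$ of some $e_c$, which gives $i+r$ for $E$.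

For (b), let first $i\ge5$ and $x=v^\delta_{s,c}$. Then $b=i-\delta\le i-1$, the walk along the leg to $w_{s,c}$ and one step further reaches any vertex of $U_c\cup E_{e_c}$ after $i-\delta$ steps, and $x$ is within $\delta=i-b$ of every vertex of $B_s$. For $i=4$ we have $b=2$, and $v_{s,c}$ is within $2=i-b$ of every vertex of $B_s$. For $i=3$ there are no leg vertices.

For (d), any path from $R_s$ to another branch leaves $R_s$ to some $w_{s,c}$. The other neighbors of $w_{s,c}$ are leaves and vertices of $U\cup E$, so the path meets $U\cup E$, and its length is at least $h(x)+h(x')$. A shortest path between two vertices of $R_s$ that leaves $R_s$ does so at some $w_{s,c}$ and returns from a different $w_{s,c'}$, so it too meets $U\cup E$.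

For (e), a path from $B_s$ to the hub clique first meets $U\cup E$ in some $U_c$ or $E_{e_c}$, after at least $i$ steps by (c). Here $r\ge1$. From a vertex of $E_{e_c}$ the hub clique is at distance $d_{E_0}(e_c,\text{hub})\ge r$, and from a vertex of $U_c$ it is farther. $\square$

**Claim 4.** $\operatorname{diam}G\le 2i$.

*Proof.* *We go through all types of pairs, in order to apply Lemma 0.*

* Two vertices, each in $Z$ or a leaf: at most $(i+1)+2=i+3\le 2i$.
* $B_s$ and a vertex of $Z$ or a leaf: at most $\max(i+2,\,i+r+1)\le2i$, by Claim 3(a).
* A leg vertex of class $c$ and a vertex of $Z$ or a leaf: go to $E_{e_c}$, at most $i-1$ steps. By Claim 2 every vertex of $Z$ is within $i-1$ of every vertex of $E_{e_c}$. With one more step for a leaf, the distance is at most $2i-1$.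
* $B_s$ and $B_t$, $s\ne t$: at most $i+i$, through a vertex of $U_1$.
* $B_s$ and a leg vertex of class $c$ in another branch: at most $i+(i-1)$, through a vertex of $U_c$.
* Leg vertices of different branches $R_s,R_t$, of classes $c,c'$, with values $b,b'$ of $h$: if $c=c'$, at most $b+b'\le 2i-2$, through a vertex of $U_c$. If $c\ne c'$, going through $B_s$ and $U_{c'}$ takes at most $(i-b)+i+b'$ steps, and going through $B_t$ and $U_c$ takes at most $(i-b')+i+b$ steps. The smaller of $2i-b+b'$ and $2i-b'+b$ is at most $2i$.
* Two vertices of the same branch: less than $2i$. Within $B_s$ the distance is at most $1$. A leg vertex with value $b\ge1$ is within $i-b<i$ of all of $B_s$, so any other pair is within $2(i-1)$, through $B_s$. $\square$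

So Lemma 0 applies with $t=2i-1$, provided $M<N$. This holds because the clique $U_1$ has $2i$ vertices and each of the $2i-1$ colors occurs at most once in it. Hence
$$\chi_\rho(G)=N-M+2i-1\ge 2i, \tag{6}$$
and every optimal packing coloring has $n_1+\dots+n_{2i-1}=M$.

## 8. Covering everything outside the body

We need a good lower bound for $M$: a family of packings that covers all leaves, all branches, and as much of $Z$ as possible.

For $2\le k\le i-1$ let $\rho_k$ be the maximum size of a $k$-packing of $G$ contained in $Z$.

**Claim 5.** For $2\le k\le i-1$ there is a $k$-packing of size $\rho_k$ contained in $U\cup E$.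

*Proof.* *We push vertices of $W$ into $U$, away from the branches.* Let $P\subseteq Z$ be a $k$-packing of size $\rho_k$. If $w_{s,c}\in P$, then no other element of $P$ lies in $U_c\cup W_c\cup E_{e_c}$, since that set is within distance $2\le k$ of $w_{s,c}$. Replace every such $w_{s,c}$ by a vertex of $U_c$. The distance to each vertex of $E\cap P$ grows by one, by Claim 2. After the replacement, the elements outside $E$ lie in different cliques $U_c$, at pairwise distance $i+1\ge k+1$. So the new set is a $k$-packing of the same size. $\square$

For $i=3$ we can compute $\rho_2$. A vertex of $E$ is within $2$ of all of $U\cup E$, so a $2$-packing in $U\cup E$ with more than one element has one vertex in each of some of the cliques $U_c$. Hence $\rho_2=4$.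

Some colors above $i$ can be used in all the $B_s$ and once more at the hub, because the hub is far from the branches. These are the colors in
$$K'=\{k:\ i<k\le i+r-1\}\subseteq\{i+1,\dots,2i-1\}.$$
The set is empty if $r\le1$. The first case in which it is not empty is $i=7$, with $r=2$ and $K'=\{8\}$.

**Claim 6.** There are disjoint sets $V_1,\dots,V_{2i-1}$, each $V_k$ a $k$-packing, that together cover
$$f_0=|V(G)\setminus Z|+\sum_{k=2}^{i-1}\rho_k+q+|K'|$$
vertices. Hence $M\ge f_0$.

*Proof.*

**Step 1: the body and the leaves.** *We place the colors $2,\dots,i$ and those of $K'$ on $Z$, and color $1$ on the leaves.* For $2\le k\le i-1$ put color $k$ on a $k$-packing of size $\rho_k$ in $U\cup E$. Put color $i$ on one vertex of each $U_c$; these are pairwise at distance $i+1$. Put each color $k\in K'$ on one vertex of the hub clique. These choices can be made disjoint. Indeed, each color needs at most one vertex from each clique $U_c$ or $E_e$, fewer than $2i$ colors are involved, and each clique has $2i$ vertices. Exchanging two vertices of one of these cliques, together with their leaves, is an automorphism of $G$, so it does not matter which vertex of the clique a color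 takes. All leaves get color $1$.

**Step 2: the branches for $i=3$ and $i=4$.** *We color the branches completely and check the result.* In both cases $r=0$ and $K'=\emptyset$.

Let $i=3$. Color $y_s$ with $1$ and the rest of $B_s$ with $2,4,5$. The vertices $y_s$ and the leaves are pairwise nonadjacent. Color $2$ in $B_s\setminus\{y_s\}$ is at distance at least $3$ from $U\cup E$. Vertices of different $B_s\setminus\{y_s\}$ are at distance at least $6$, by Claim 3(d), which suffices for colors $2,4,5$. Color $3$ occurs only on $U$.

Let $i=4$. Color $y_s$ with $5$, the rest of $B_s$ with $1,2,3,6,7$, and all $v_{s,c}$ with $1$. The vertices of color $1$ are the leaves, the $v_{s,c}$, and one vertex of each $B_s\setminus\{y_s\}$; they are pairwise nonadjacent. Colors $2,3$ in $B_s\setminus\{y_s\}$ are at distance at least $4$ from $U\cup E$. The $y_s$ are pairwise at distance at least $3+3=6$, which suffices for color $5$. Vertices of different $B_s\setminus\{y_s\}$ are at distance at least $8$, which suffices for colors $2,3,6,7$. Color $4$ occurs only on $U$.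

**Step 3: a sequence for the legs, $i\ge5$.** *The legs will be colored with $1,2,3$; near the body, where colors $2$ and $3$ occur, the entries must be small.* Define $c_0,\dots,c_{i-2}\in\{1,2,3\}$ as follows.

* For $i$ odd: $c_\delta=1$ if $\delta$ is odd. For $\delta$ even, $c_\delta=2$ if $\delta\equiv i-3\pmod 4$ and $c_\delta=3$ otherwise.
* For $i$ even: $c_{i-2}=1$ and $c_{i-3}=2$. For $\delta\le i-4$: $c_\delta=1$ if $\delta$ is odd, $c_\delta=3$ if $\delta\equiv i\pmod4$, and $c_\delta=2$ if $\delta\equiv i-2\pmod4$.

For $i=5,6,7,8$ the sequences $(c_0,c_1,\dots,c_{i-2})$ are
$$(3,1,2,1),\quad(2,1,3,2,1),\quad(2,1,3,1,2,1),\quad(3,1,2,1,3,2,1).$$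
They have three properties.

(W1) Two equal entries $\kappa$ are at positions that differ by at least $\kappa+1$. For odd $i$, the entries $1$ are at odd positions, and the entries $2$, as well as the entries $3$, are at positions that differ by multiples of $4$. For even $i$ the same holds among positions $\delta\le i-4$. The extra entry $2$ at $i-3$ is at distance at least $3$ from the other entries $2$, which are at positions at most $i-6$. The extra entry $1$ at $i-2$ is at distance at least $3$ from the other entries $1$, which are at positions at most $i-5$.

(W2) $c_0\in\{2,3\}$ and $c_1=1$. For even $i$ note that $i\ge6$, so both positions $0$ and $1$ are at most $i-4$.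

(W3) $c_\delta\le i-\delta-1$ for $0\le\delta\le i-2$. Indeed $c_{i-2}=1$, $c_{i-3}=2$, and $c_\delta\le3$ for $\delta\le i-4$.

**Step 4: the branches for $i\ge5$.** *We color them and check every pair.* Give $v^\delta_{s,c}$ the color $c_\delta$, and give the $2i-4$ vertices of $B_s$ the color $c_0$ and all colors of $\{4,\dots,2i-1\}\setminus\{i\}$; these are $1+(2i-5)=2i-4$ colors. We check pairs of vertices of equal color. It is convenient to say that the vertex of $B_s$ with color $c_0$ is at position $0$. By Claim 3(c) and (W3), a branch vertex $x$ with color $\kappa\le3$ has $h(x)\ge\kappa+1$.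

* *Inside one branch.* Let the color be $\kappa$; it is at most $3$, since larger colors occur once in $B_s$ and not on legs. By Claim 3(d), a shortest path that leaves $R_s$ has length at least $2(\kappa+1)$. Consider paths in $R_s$. On the same leg, or between a leg and $B_s$, the distance in $R_s$ is the difference of positions, which is at least $\kappa+1$ by (W1). Between different legs, at positions $\delta,\delta'\ge1$, the distance in $R_s$ is $\delta+\delta'$. If $\kappa=1$, it is at least $2$. If $\kappa\in\{2,3\}$, then $\delta,\delta'\ge2$ because $c_1=1$, and it is at least $4\ge\kappa+1$.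
* *Different branches.* For $\kappa\le3$ the distance is at least $2(\kappa+1)$ by Claim 3(d). A color $k\ge4$ occurs only in the cliques $B_s$, and these are at mutual distance at least $2i\ge k+1$.
* *Legs and body.* Color $1$ does not occur on $Z$. Colors $2$ and $3$ on $Z$ are in $U\cup E$, at distance at least $h(v^\delta_{s,c})\ge c_\delta+1$ from $v^\delta_{s,c}$.
* *$B_s$ and body.* The colors $2\le k\le i-1$ on $Z$ are in $U\cup E$, at distance at least $i\ge k+1$ from $B_s$. A color $k\in K'$ on $Z$ is at the hub, at distance at least $i+r\ge k+1$ from $B_s$ by Claim 3(e).
* *Color $i$* occurs only on $U$, at pairwise distances $i+1$.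
* *Leaves.* Each leaf is adjacent only to a vertex of $Z$, which does not have color $1$.

**Step 5: counting.** *We add up.* In all cases every vertex outside $Z$ is covered, and on $Z$ the covered vertices number $\sum_{k=2}^{i-1}\rho_k+q+|K'|$. The total is $f_0$. $\square$

## 9. What every optimal coloring must do

Fix an optimal packing coloring of $G$. Call a vertex *covered* if its color is at most $2i-1$, and let $\nu$ be the number of uncovered vertices outside $Z$. By (6) and Claim 6, the number $f=n_1+\dots+n_{2i-1}$ of covered vertices satisfies $f=M\ge f_0$.

**Step 1: the basic inequality.** *We show that the colors $i,\dots,2i-1$ must occur often in $Z$.* Let $x\in Z$ have color $1$. Its $2i$ leaves do not have color $1$, and they are pairwise at distance $2$, so they have distinct colors. Only $2i-2$ of these can be in $\{2,\dots,2i-1\}$, so at least two leaves at $x$ are uncovered. Hence $|V_1\cap Z|\le\nu/2$. For $2\le k\le i-1$ we have $|V_k\cap Z|\le\rho_k$. Put $T=\sum_{k=i}^{2i-1}|V_k\cap Z|$. Then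
$$f_0\le f\le |V(G)\setminus Z|-\nu+\frac{\nu}{2}+\sum_{k=2}^{i-1}\rho_k+T. \tag{7}$$
Inserting the value of $f_0$ gives
$$T\ge q+|K'|+\frac{\nu}{2}. \tag{8}$$
On the other side, Claim 2 gives $|V_k\cap Z|\le1$ for $k\ge i+1$, since distances in $Z$ are at most $i+1$. It also gives $|V_i\cap Z|\le q$, and if $|V_i\cap Z|\ge2$, then $V_i\cap Z\subseteq U$ with at most one vertex in each $U_c$.

**Step 2: $V_i\cap U\ne\emptyset$.** *We show that color $i$ cannot give up $U$.* Otherwise $|V_i\cap Z|\le1$ and $T\le1+(i-1)=i<q$, against (8).

**Step 3: some branch is completely covered.** *We need at least one branch to work with.* We have $T\le q+(i-1)$, so (8) gives $\nu\le2(i-1)<2i-1\le p$. There are $p$ disjoint branches and at most $\nu<p$ uncovered vertices in them.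

**Step 4: in a completely covered branch $R_s$, all colors $i+1,\dots,2i-1$ occur in $B_s$.** *This is where the sizes of the cliques $B_s$ are used.* By Step 2 some vertex of $U$ has color $i$, and by Claim 3(a) every vertex of $B_s$ is within $i$ of it. So color $i$ does not occur in $B_s$.

Let $i\in\{3,4\}$. The clique $B_s$ has $2i-2$ vertices with distinct colors in $\{1,\dots,2i-1\}\setminus\{i\}$, which has $2i-2$ elements. So all of them occur.

Let $i\ge5$. Any two vertices of $B_s\cup\{v^1_{s,1},\dots,v^1_{s,q}\}$ are within distance $2$, so each color $\ge2$ occurs at most once there. We rule out color $1$ on $B_s$ and then one of the colors $2,3$.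

*Color $1$ is not on $B_s$.* If it were, no $v^1_{s,c}$ would have color $1$, and the $(2i-4)+(i+1)=3i-3$ vertices of this set would have distinct colors in $\{1,\dots,2i-1\}$. But $3i-3>2i-1$.

*At least $i-1$ of the vertices $v^1_{s,c}$ have color $1$.* The clique $B_s$ uses $2i-4$ of the $2i-2$ colors $2,\dots,2i-1$. The $v^1_{s,c}$ with color $\ne1$ have distinct colors among the other two. So at most two of them have a color $\ne1$, and at least $q-2=i-1$ have color $1$.

*Colors $2$ and $3$ are not both on $B_s$.* Suppose they are. Consider the vertices $v^2_{s,c}$ next to the at least $i-1$ vertices $v^1_{s,c}$ of color $1$. They do not have color $1$. They are within distance $2$ of every vertex of $B_s$, so they do not have any color that occurs on $B_s$; in particular their colors are at least $4$. They are pairwise within distance $4$, so their colors are distinct. This gives at least $(2i-4)+(i-1)=3i-5$ distinct colors in $\{2,\dots,2i-1\}$. But $3i-5>2i-2$.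

So $B_s$ misses $1$, $i$, and one of $2,3$. Only $2i-4$ of the colors $1,\dots,2i-1$ remain, and $|B_s|=2i-4$. Hence all the remaining colors occur in $B_s$, in particular $i+1,\dots,2i-1$.

**Step 5: if $i<k<2i$ and $k\notin K'$, then $V_k\cap Z=\emptyset$.** *The colors in the branches keep each other out of the body.* By Steps 3 and 4, color $k$ occurs in some $B_s$. Let $x\in V_k\cap Z$. Then $x$ is at distance at least $k+1\ge i+2$ from a vertex of $B_s$. By Claim 3(a), $x$ is not in $U$ or $W$, so $x\in E$ and $k+1\le i+r$. This means $k\in K'$, a contradiction.

**Step 6: conclusion.** *We combine the bounds and compute the class sizes.* By Step 5, $T\le|V_i\cap Z|+|K'|$. With (8) and $|V_i\cap Z|\le q$ we get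
$$q+|K'|+\frac{\nu}{2}\le T\le |V_i\cap Z|+|K'|\le q+|K'|,$$
so $|V_i\cap Z|=q$ and $\nu=0$. Hence $V_i\cap Z$ consists of exactly one vertex of each $U_c$. Since $\nu=0$, all branches are completely covered, and Step 4 applies to each of them: every color $k$ with $i<k<2i$ occurs in each of $B_1,\dots,B_p$. So $n_k\ge p$.

It remains to see that color $i$ does not occur outside $Z$. Every vertex outside $Z$ is within distance $i$ of a vertex of color $i$ in $U$:

* a vertex of $B_s$ is within $i$ of every vertex of $U$, by Claim 3(a);
* a leg vertex of class $c$ is within $i-1$ of every vertex of $U_c$, by Claim 3(b);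
* a leaf at a vertex of $W_c$ or $U_c$ is within $2$ of the vertex of color $i$ in $U_c$;
* a leaf at a vertex of $E$ is within $(i-1)+1=i$ of every vertex of $U$, by Claim 2.

Therefore $n_i=q=i+1$. Since $i\ge3$, we have $i+1<2i-1$, and
$$n_i=i+1<2i-1\le p\le n_j\qquad\text{for all } j \text{ with } i<j<2i .$$
Together with (6) and the case $i=2$ from Theorem A, this proves Theorem C. $\square$

**A numerical check for $i=3$, $p=5$.** With $T=q+|K'|$ and $\nu=0$, the right side of (7) equals $f_0$, so $M=f_0$. Here $|Z|=6+24+20=50$, there are $300$ leaves and $20$ branch vertices, so $N=370$. With $\rho_2=4$, $q=4$ and $K'=\emptyset$ we get $M=320+4+4=328$, and (6) gives $\chi_\rho=370-328+5=47$. Every optimal coloring has $n_3=4$, while $n_4\ge5$ and $n_5\ge5$.
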